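\title{Normal homogeneous spaces with a given Laplace spectrum}

\begin{abstract}
Let $G$ be a product of compact, connected, simply connected simple Lie groups and let $H$ be a closed subgroup. We prove that among the metrics on $G/H$ induced by bi-invariant metrics on $G$, only finitely many have a given Laplace spectrum. We also prove that, up to isometry, only finitely many connected normal homogeneous spaces have a given spectrum, when the group, the subgroup and the metric all vary. Examples show that the first statement fails if multiplicities are ignored, and that in the second one can only count isometry classes.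
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $G$ be a compact Lie group with Lie algebra $\mathfrak g$, and let $H$ be a closed subgroup with Lie algebra $\mathfrak h$. A bi-invariant Riemannian metric $m$ on $G$ is the same thing as an $\mathrm{Ad}(G)$-invariant inner product on $\mathfrak g$. Identify the tangent space of $G/H$ at the base point with the $m$-orthogonal complement $\mathfrak h^\perp$ of $\mathfrak h$. The restriction of $m$ to $\mathfrak h^\perp$ is $\mathrm{Ad}(H)$-invariant, so it extends uniquely to a $G$-invariant Riemannian metric on $G/H$, the metric \emph{induced} by $m$. The Riemannian manifold $(G/H,m)$ obtained in this way is a \emph{normal homogeneous space}. The \emph{spectrum} of a closed Riemannian manifold is the collection of eigenvalues of its Laplace--Beltrami operator $\Delta\geq0$, counted with multiplicities.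

Every connected normal homogeneous space can be written with $G=T\times G_1\times\dots\times G_s$, where $T$ is a torus, each $G_i$ is a compact, connected, simply connected simple Lie group, $H\cap T=1$, and $G_i\not\subset H$ for all $i$ (Lemma~\ref{lem:normalform}). If $G$ is semisimple, then $T$ is trivial and the bi-invariant metrics are $m=\bigoplus_ia_im_{0,i}$, where $a_i>0$ and $m_{0,i}$ is a fixed bi-invariant metric on $G_i$. The following question comes from~\cite{Yu}.

\begin{quote}
\emph{Fix $G=G_1\times\dots\times G_s$ and a closed subgroup $H$ with $G_i\not\subset H$ for all $i$, and let $m$ vary. Are there, up to isometry, only finitely many spaces $(G/H,m)$ whose spectrum equals a given spectrum?}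
\end{quote}

The eigenvalues of $(G/H,m)$ are linear functions of $x=(1/a_1,\dots,1/a_s)$ with coefficients that depend only on $G$ and $H$ (Lemma~\ref{lem:spec}). For $s=1$ the metric is only rescaled, and the first positive eigenvalue determines the scale. For $s\geq2$ the spectrum arrives without labels: it does not say which eigenvalue is the value of which linear function. The induced metric is then not determined, since exchanging $a_1$ and $a_2$ on $SU(2)\times SU(2)$ changes the metric and keeps the spectrum. Still, each of infinitely many linear functions of finitely many unknowns has to take its value in a fixed discrete set, and one expects finitely many solutions. The obstacle is that the parameter $x$ ranges over a noncompact set, and that different $x$ may induce the same metric on $G/H$. The answer is yes, in the following form.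

\begin{theorem}\label{thm:A}
Let $G=G_1\times\dots\times G_s$ with each $G_i$ compact, connected, simply connected and simple, and let $H\subset G$ be any closed subgroup. For a given spectrum, the set of Riemannian metrics on the manifold $G/H$ that are induced by bi-invariant metrics on $G$ and have this spectrum is finite.
\end{theorem}

The condition $G_i\not\subset H$ is not needed, and the metrics themselves are counted, not only their isometry classes. If $G$, $H$ and $m$ all vary and torus factors are allowed, the isometry classes are still finite in number.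

\begin{theorem}\label{thm:B}
For a given spectrum there are, up to isometry, only finitely many connected normal homogeneous spaces having this spectrum.
\end{theorem}

Section~\ref{sec:spec} computes the spectrum, and Section~\ref{sec:A} proves Theorem~\ref{thm:A} and shows that it fails for spectra without multiplicities (Example~\ref{ex:mult}). Section~\ref{sec:tori} treats flat tori, which are the model for Theorem~\ref{thm:B} and show that ``up to isometry'' cannot be dropped there (Example~\ref{ex:GL2}). Section~\ref{sec:lemmas} contains the lemmas on compact groups that carry the model over to the general case, and Section~\ref{sec:B} proves Theorem~\ref{thm:B}.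

\section{The spectrum of a normal homogeneous space}\label{sec:spec}

Throughout this section $G=T\times K$ and $K=G_1\times\dots\times G_s$, where $T$ is a torus (possibly trivial) and the $G_i$ are as in Theorem~\ref{thm:A}. Fix bi-invariant metrics $m_{0,i}$ on the $G_i$.

\subsection*{Bi-invariant metrics}
Let $m$ be an invariant inner product on $\mathfrak g=\mathfrak t\oplus\mathfrak g_1\oplus\dots\oplus\mathfrak g_s$. The summands are orthogonal: if $X,X'\in\mathfrak g_i$ and $W$ lies in another summand, then $m([X,X'],W)=m(X,[X',W])=0$, and $\mathfrak g_i=[\mathfrak g_i,\mathfrak g_i]$. On $\mathfrak g_i$ write $m=m_{0,i}(A\,\cdot,\cdot)$ with $A$ self-adjoint and commuting with $\mathrm{Ad}(G_i)$; an eigenspace of $A$ is a nonzero ideal, so $A$ is a scalar $a_i>0$. Thus $m=m_T\oplus\bigoplus_ia_im_{0,i}$ with $m_T$ an arbitrary inner product on $\mathfrak t$. Let $\Lambda$ be the character lattice of $T$, written additively and embedded in $\mathfrak t^*$ by the rule that $\chi$ takes the value $e^{\sqrt{-1}\,\chi(X)}$ at $\exp X$. We record $m$ by the pair $(Q,x)$, where $Q$ is the positive definite quadratic form on $\mathfrak t^*$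 dual to $m_T$ and $x=(x_1,\dots,x_s)$, $x_i=1/a_i>0$.

\subsection*{Types and Casimir values}
A \emph{type} is an isomorphism class of irreducible complex representations of $G$. It has the form $\tau=(\chi,\sigma)$ with $\chi\in\Lambda$ and $\sigma=\sigma_1\otimes\dots\otimes\sigma_s$, where $\sigma_i$ is an irreducible representation of $G_i$; its space is $V_\tau=V_\sigma$. If $(X_a)$ is an $m_{0,i}$-orthonormal basis of $\mathfrak g_i$, the Casimir operator $-\sum_a d\sigma_i(X_a)^2$ is the scalar $c_i(\sigma_i)=|\mu_i|^2+2\langle\mu_i,\rho_i\rangle$, where $\mu_i$ is the highest weight of $\sigma_i$ and $\rho_i$ is half the sum of the positive roots. Put $c(\sigma)=(c_1(\sigma_1),\dots,c_s(\sigma_s))$. Since $c_i(\sigma_i)\geq|\mu_i|^2$ and the $\mu_i$ lie in lattices,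
\begin{align}
&\text{there is $\kappa>0$ such that $c_i(\sigma_i)\geq\kappa$ whenever $\sigma_i$ is nontrivial;}\label{eq:kappa}\\
&\text{for every $C$ there are finitely many $\sigma$ with $\textstyle\sum_ic_i(\sigma_i)\leq C$.}\label{eq:finite}
\end{align}
Rescaling $m_{0,i}$ by $a_i$ rescales an orthonormal basis by $a_i^{-1/2}$. So for an $m$-orthonormal basis $(X_a)$ of $\mathfrak g$ the operator $-\sum_ad\tau(X_a)^2$ is the scalar
\[
\lambda_m(\tau)=Q(\chi)+x\cdot c(\sigma).
\]
For $SU(2)$, the irreducible representation of dimension $\ell\geq1$ has highest weight $(\ell-1)\rho$, so its Casimir value is $|\rho|^2(\ell^2-1)$. In all examples we scale the metric of $SU(2)$ so that this value is $\ell^2-1$.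

\subsection*{Functions on $G/H$}
We view functions on $G/H$ as right $H$-invariant functions on $G$. For a type $\tau$ let $E_\tau(H)$ be the span of the functions $g\mapsto\xi(\tau(g)w)$ with $\xi\in V_\tau^*$ and $w\in V_\tau^H$, the space of $H$-fixed vectors. Put
\[
\Sigma(H)=\{\tau:V_\tau^H\neq0\},\qquad n_H(\tau)=\dim V_\tau\cdot\dim V_\tau^H,\qquad\mathcal O(G/H)=\bigoplus_\tau E_\tau(H).
\]
By the Peter--Weyl theorem, $\dim E_\tau(H)=n_H(\tau)$; the spaces $E_\tau(H)$ are orthogonal in $L^2$ and are the isotypic components of $\mathcal O(G/H)$ under left translation; $\mathcal O(G/H)$ consists of the continuous functions on $G/H$ whose left translates span a finite-dimensional space; and $\mathcal O(G/H)$ is uniformly dense in $C(G/H)$. Hence $\mathcal O(G/H)$ is an algebra, it is closed under complex conjugation, which maps $E_\tau(H)$ onto $E_{\tau^*}(H)$, and it separates the points of $G/H$. The last property gives: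
\begin{equation}\label{eq:sep}
\text{if $f(gh)=f(g)$ for all $f\in\mathcal O(G/H)$ and all $g\in G$, then $h\in H$.}
\end{equation}
We also use the following.
\begin{equation}\label{eq:prod}
\text{If $\tau,\tau'\in\Sigma(H)$, then some irreducible constituent of $\tau\otimes\tau'$ lies in $\Sigma(H)$.}
\end{equation}
Indeed, for nonzero $H$-fixed $w,w'$ the vector $w\otimes w'$ is nonzero and $H$-fixed, and so is its component in at least one irreducible summand.

For $X\in\mathfrak g$ let $X$ also denote the left-invariant vector field $(Xf)(g)=\frac{d}{dt}\big|_{t=0}f(g\exp tX)$.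

\begin{lemma}\label{lem:spec}
The Laplacian of $(G/H,m)$ acts on $E_\tau(H)$ as the scalar $\lambda_m(\tau)$. The spectrum of $(G/H,m)$ consists of the numbers $\lambda_m(\tau)$, $\tau\in\Sigma(H)$, each repeated $n_H(\tau)$ times.
\end{lemma}

\begin{proof}
Choose an $m$-orthonormal basis $(X_a)$ of $\mathfrak g$ whose members lie in $\mathfrak h$ or in $\mathfrak h^\perp$, and let $f$ be a smooth function on $G/H$. For $X_a\in\mathfrak h$ we have $X_af=0$. The projection $(G,m)\to(G/H,m)$ is a Riemannian submersion whose horizontal spaces are the left translates of $\mathfrak h^\perp$. For $X_a\in\mathfrak h^\perp$ the curve $t\mapsto g\exp tX_a$ is a geodesic of the bi-invariant metric and is horizontal, so it projects to a geodesic of $G/H$, and $(X_a^2f)(g)$ is the second derivative of $f$ along it. The initial velocities of these geodesics form an orthonormal basis at $gH$. Therefore $\Delta f=-\sum_aX_a^2f$. For $f(g)=\xi(\tau(g)w)$ we get $\Delta f(g)=\xi\big(\tau(g)(-\sum_ad\tau(X_a)^2)w\big)=\lambda_m(\tau)f(g)$. Since $\mathcal O(G/H)$ is dense in $L^2$, these are all the eigenvalues.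
\end{proof}

The spectrum is encoded by the \emph{counting function}
\[
N(u)=\sum_{\tau\in\Sigma(H),\ \lambda_m(\tau)\leq u}n_H(\tau),
\]
which is finite for every $u$. We write $\mathrm{Spec}$ for the underlying \emph{set} of eigenvalues; every bounded interval contains finitely many of its points, so a convergent sequence in $\mathrm{Spec}$ is eventually constant.

Because different $m$ may induce the same metric, we cannot hope to recover $m$. What we can recover is the action of $\Delta$ on each $E_\tau(H)$, and this determines the metric.

\begin{lemma}\label{lem:det}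
\begin{enumerate}
\item[(a)] Every real covector at a point $p\in G/H$ equals $df_p$ for some real-valued $f\in\mathcal O(G/H)$.
\item[(b)] If the Laplacians of two Riemannian metrics on $G/H$ agree on $\mathcal O(G/H)$, then the metrics are equal.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $\mathcal O(G/H)$ is invariant under left translation, we may take $p$ to be the base point. The covectors $df_p$ form a linear subspace of $(\mathfrak g/\mathfrak h)^*$. If it were proper, there would be $X\in\mathfrak g\setminus\mathfrak h$ with $(Xf)(1)=0$ for all real $f\in\mathcal O(G/H)$, hence for all $f\in\mathcal O(G/H)$. Applied to left translates of $f$ this gives $Xf=0$ everywhere, so $f(g\exp tX)=f(g)$ for all $g$ and $t$. By~\eqref{eq:sep}, $\exp tX\in H$ for all $t$, so $X\in\mathfrak h$, a contradiction.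

(b) For real $f$ one has $|df|^2=f\Delta f-\frac12\Delta(f^2)$, and $f^2\in\mathcal O(G/H)$ if $f\in\mathcal O(G/H)$. By (a), the two metrics give the same length to every covector.
\end{proof}

The last lemma of this section justifies the shape of $G$ used above and bounds its dimension.

\begin{lemma}\label{lem:normalform}
A connected normal homogeneous space $M$ of dimension $d$ is isometric to some $(G/H,m)$ with $G=T\times G_1\times\dots\times G_s$ as above, $\dim G\leq d(d+1)/2$, $H\cap T=1$, and $G_i\not\subset H$ for all $i$.
\end{lemma}

\begin{proof}
Let $M=(G/H,m)$ with $G$ any compact Lie group. The following replacements do not change the inner product space $(\mathfrak h^\perp,m)$, hence do not change $M$. Since $M$ is connected, the identity component $G^\circ$ acts transitively; replace $(G,H)$ by $(G^\circ,H\cap G^\circ)$. Let $N_0\subset H$ be the kernel of the action of $G$ on $M$, with Lie algebra the ideal $\mathfrak n\subset\mathfrak h$. Identify $\mathfrak g/\mathfrak n$ with the $\mathrm{Ad}(G)$-invariant complement $\mathfrak n^\perp$; then $m|_{\mathfrak n^\perp}$ is a bi-invariant metric on $G/N_0$, and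 since $\mathfrak h=\mathfrak n\oplus(\mathfrak h\cap\mathfrak n^\perp)$, the complement of $\mathfrak h/\mathfrak n$ in $\mathfrak n^\perp$ is $\mathfrak h^\perp$. Replace $(G,H)$ by $(G/N_0,H/N_0)$. Now the action is effective. An isometry of a connected manifold that fixes a point and has trivial differential there is the identity, so $H$ embeds in $O(d)$ and $\dim G\leq d+d(d-1)/2$. A compact connected Lie group has a finite cover of the form $T\times G_1\times\dots\times G_s$; replace $G$ by it and $H$ by its preimage. The kernel of the action is now finite. A normal subgroup of $G$ contained in $H$ lies in this kernel, so $G_i\not\subset H$, and the central subgroup $H\cap T$ is finite. Finally replace $T$ by $T/(H\cap T)$ and $H$ by $H/(H\cap T)$.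
\end{proof}

\section{Fixed semisimple group and fixed subgroup}\label{sec:A}

The two ways in which the parameter $x$ can degenerate are both visible for $G=SU(2)\times SU(2)$. Types are pairs $(\ell_1,\ell_2)$ of dimensions, with eigenvalue $x_1(\ell_1^2-1)+x_2(\ell_2^2-1)$.

\begin{example}\label{ex:diag}
Let $H$ be the diagonal subgroup. By Schur's lemma $\sigma_1\otimes\sigma_2$ has an $H$-fixed vector exactly when $\sigma_2\cong\sigma_1^*$, that is, $\ell_1=\ell_2=\ell$, and then the fixed space is a line. The eigenvalues are $(x_1+x_2)(\ell^2-1)$ with multiplicity $\ell^2$. By Lemma~\ref{lem:det}(b) the induced metric depends only on $x_1+x_2$. The parameters with a given spectrum fill an open segment, along which $x_1$ may tend to $0$, but they all induce one metric. So the quantities to control are the numbers $x\cdot c(\sigma)$ for $\sigma\in\Sigma(H)$, not the coordinates of $x$.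
\end{example}

\begin{example}\label{ex:trivial}
Let $H=1$, so that $(\ell_1,\ell_2)$ has multiplicity $\ell_1^2\ell_2^2$. Suppose that $x^{(k)}$ is a sequence of parameters with one spectrum, that $x_1^{(k)}$ converges to a finite limit, and that $x_2^{(k)}\to\infty$. The number $3x_1^{(k)}$ is the eigenvalue of the type $(2,1)$, so it is eventually constant: $x^{(k)}_1=y$ for $k\geq k_0$. Fix $u$. For large $k$ we have $3x_2^{(k)}>u$, only types $(\ell,1)$ have eigenvalue at most $u$, and $N(u)=\sum\ell^2$ over the $\ell$ with $y(\ell^2-1)\leq u$. Now compute $N(u)$ at the fixed index $k_0$. The same types $(\ell,1)$ contribute the same amount, and for $u\geq3x_2^{(k_0)}$ the type $(1,2)$ contributes $4$ more. This contradiction excludes escape to infinity, and it comes from counting multiplicities.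
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Here $T$ is trivial, types are representations $\sigma$, and $\lambda_m(\sigma)=x\cdot c(\sigma)$. Write $\Sigma=\Sigma(H)$ and $n=n_H$. Suppose that infinitely many distinct induced metrics have the same spectrum, with counting function $N$ and eigenvalue set $\mathrm{Spec}$, and let $x^{(k)}$, $k\geq1$, be parameters of a sequence of pairwise distinct such metrics. Passing to a subsequence, each coordinate $x^{(k)}_i$ converges in $[0,\infty]$. Let $J=\{i:x_i^{(k)}\to\infty\}$ and let $\Sigma_0$ be the set of $\sigma\in\Sigma$ with $\sigma_i$ trivial for all $i\in J$.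

(a) \emph{Eigenvalues of types in $\Sigma_0$ stabilize simultaneously.} For $\sigma\in\Sigma_0$ the sequence $x^{(k)}\cdot c(\sigma)=\sum_{i\notin J}x_i^{(k)}c_i(\sigma_i)$ converges to a finite limit and lies in $\mathrm{Spec}$, so it is eventually constant. The index from which it is constant may depend on $\sigma$; linearity removes this dependence. Choose finitely many $\sigma\in\Sigma_0$ whose vectors $c(\sigma)$ span the linear span of $c(\Sigma_0)$ in $\mathbb R^s$, and choose $k_0$ that works for these. For $k\geq k_0$ the vector $x^{(k)}-x^{(k_0)}$ is orthogonal to that span, so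
\[
x^{(k)}\cdot c(\sigma)=x^{(k_0)}\cdot c(\sigma)\qquad\text{for all $\sigma\in\Sigma_0$ and $k\geq k_0$.}
\]

(b) \emph{Eigenvalues of the other types escape uniformly.} If $\sigma\in\Sigma\setminus\Sigma_0$, then $\sigma_i$ is nontrivial for some $i\in J$, so $x^{(k)}\cdot c(\sigma)\geq\kappa\min_{i\in J}x_i^{(k)}$ by~\eqref{eq:kappa}. The right side tends to $\infty$ and does not depend on $\sigma$.

(c) \emph{Counting.} Fix $u$ and choose $k\geq k_0$ with $\kappa x_i^{(k)}>u$ for all $i\in J$. Computing $N(u)$ at the index $k$, using (b) and then (a), and computing it again at the index $k_0$, we find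
\[
\sum_{\sigma\in\Sigma_0,\ x^{(k_0)}\cdot c(\sigma)\leq u}n(\sigma)\;=\;N(u)\;=\sum_{\sigma\in\Sigma,\ x^{(k_0)}\cdot c(\sigma)\leq u}n(\sigma).
\]
These sums are finite and $n(\sigma)>0$ on $\Sigma$, so no $\sigma\in\Sigma\setminus\Sigma_0$ has $x^{(k_0)}\cdot c(\sigma)\leq u$. As $u$ is arbitrary, $\Sigma=\Sigma_0$. By (a) and Lemma~\ref{lem:spec}, the Laplacians of the metrics with index $k\geq k_0$ agree on $\mathcal O(G/H)$. By Lemma~\ref{lem:det}(b) these metrics coincide, a contradiction.
\end{proof}

\begin{remark}
If $\Sigma=\Sigma_0$, every function in $\mathcal O(G/H)$ is right invariant under $G_i$ for $i\in J$, so $G_i\subset H$ by~\eqref{eq:sep}. Thus the condition $G_i\not\subset H$ has only one effect on the proof: it forces $J=\emptyset$. If $G_i\subset H$, then $x_i$ does not enter the induced metric and is free to escape.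
\end{remark}

Steps (a) and (b) use only the set $\mathrm{Spec}$. Step (c) needs multiplicities, and it cannot be avoided: the escaping eigenvalues may hide among the values already taken by the others.

\begin{example}[Multiplicities are necessary]\label{ex:mult}
Let $G=SU(2)^6$, $H=1$ and $x=(1,1,1,1,1,k)$ with $k$ a positive integer. Every integer $n\geq170$ is a sum of five positive squares: write $n-169\geq1$ as a sum of four squares by Lagrange's theorem, and, according to whether $4,3,2$ or $1$ of them are nonzero, add
\[
169=13^2=12^2+5^2=12^2+4^2+3^2=10^2+8^2+2^2+1^2 .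
\]
So $D_0=\{\sum_{i\leq5}(\ell_i^2-1):\ell_i\geq1\}$ contains all integers $\geq165$. The set of eigenvalues is $\{\delta+k(\ell^2-1):\delta\in D_0,\ \ell\geq1\}$. The terms with $\ell=1$ give $D_0$, and for $k\geq55$ the terms with $\ell\geq2$ are integers $\geq3k\geq165$. Hence the set of eigenvalues is $D_0$ for every $k\geq55$. The metric on the sixth, three-dimensional, factor is scaled by $1/k$, so the volumes are proportional to $k^{-3/2}$. These are infinitely many pairwise non-isometric metrics on the same $G/H$ with the same set of eigenvalues, and Theorem~\ref{thm:A} fails for spectra without multiplicities.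
\end{example}

\section{Flat tori as a model}\label{sec:tori}

Semisimplicity entered the proof of Theorem~\ref{thm:A} through the uniform escape in step (b). With a torus factor this step fails, and so does the conclusion about metrics.

\begin{example}[``Up to isometry'' is necessary]\label{ex:GL2}
Let $G=T^2$, $H=1$, $\Lambda=\mathbb Z^2$. The group $GL_2(\mathbb Z)$ of automorphisms of $T^2$ carries a flat metric to isometric, hence isospectral, flat metrics. Starting from a form $Q$ we get in particular the forms $Q_k(a,b)=Q(a+kb,b)$. Infinitely many of them are distinct, because $Q_k(0,1)=Q(k,1)$ is unbounded. So in Theorem~\ref{thm:B} one can only count isometry classes. For fixed $(a,b)$ with $b\neq0$ the eigenvalue $Q_k(a,b)$ tends to $\infty$, but not uniformly, since $Q_k(-k,1)=Q(0,1)$.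
\end{example}

The example shows that one should not follow a fixed character $\chi$ as $k$ varies. One should follow the characters of small eigenvalue, wherever they are, and record only their mutual inner products. Here is the resulting argument for $G=T$, $H=1$, and a sequence of forms $Q_k$ on $\Lambda$ with one spectrum.

Fix a level $r\in\mathbb N$. There are $N(r)$ vectors $\chi\in\Lambda$ with $Q_k(\chi)\leq r$. For two of them, $Q_k(\chi)$, $Q_k(\chi')$ and $Q_k(\chi+\chi')$ lie in the finite set $\mathrm{Spec}\cap[0,4r]$, so their Gram matrix has finitely many possible values. Along a subsequence the Gram matrix is constant, and the sublattice $\Lambda_k(r)$ generated by these vectors is isometric to a fixed lattice $\Gamma_r$ with form $q_r$. Do this for $r=1,2,\dots$ along nested subsequences. The inclusions $\Lambda_k(r)\subset\Lambda_k(r+1)$ show that the rank stabilizes at some $d_\infty$, after which the inclusions have finite index. The lattice $\Gamma_r$ is the character lattice of a flat torus $M_r$, and passing from $r$ to $r+1$ multiplies the volume of $M_r$ by the index. On a flat torus the heat kernel is the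 periodization of the Euclidean one, so its value on the diagonal at time $1$ is at least $(4\pi)^{-d_\infty/2}$, and
\[
(4\pi)^{-d_\infty/2}\,\mathrm{vol}(M_r)\leq\sum_{\gamma\in\Gamma_r}e^{-q_r(\gamma)}\leq\sum_{\chi\in\Lambda}e^{-Q_k(\chi)} .
\]
The right side depends only on the spectrum. Hence the index is $1$ from some level $r_*$ on. Then $\Gamma_{r_*}$ has $N(u)$ vectors of norm at most $u$ for every $u$, exactly as many as $(\Lambda,Q_k)$, so $\Lambda_k(r_*)=\Lambda$ for all $k$ in the subsequence of level $r_*$, and the corresponding tori are isometric.

Three things change for spaces $(G/H_k,m_k)$ with $G=T\times K$. The sublattice generated by short vectors becomes the algebra generated by eigenfunctions of small eigenvalue, which is the function algebra of a quotient of $G/H_k$ (Lemma~\ref{lem:alg}). The subgroups vary with $k$ and must be compared (Lemmas~\ref{lem:limit} and~\ref{lem:D}). Finally, an eigenvalue is a sum $Q_k(\chi)+x_k\cdot c(\sigma)$, and to read off $Q_k(\chi)$ we must know $x_k\cdot c(\sigma)$, which need not itself be an eigenvalue of an available type.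

\begin{example}\label{ex:berger}
Let $G=U(1)\times SU(2)$ and $H=\{(z,\mathrm{diag}(z,z^{-1})):|z|=1\}$. The element $\mathrm{diag}(z,z^{-1})$ acts on the $\ell$-dimensional representation with eigenvalues $z^j$, $j=\ell-1,\ell-3,\dots,1-\ell$. So the type $(\chi,\ell)$, $\chi\in\mathbb Z$, lies in $\Sigma(H)$ exactly when $|\chi|\leq\ell-1$ and $\chi\equiv\ell-1\pmod 2$, and its eigenvalue is $Q(1)\chi^2+x(\ell^2-1)$. The type $(1,2)$ has eigenvalue $Q(1)+3x$, but $(0,2)\notin\Sigma(H)$. The types with $\chi=0$ are those with $\ell$ odd, which are the representations with a vector fixed by the projection $P$ of $H$ to $SU(2)$. They still determine $3x$: the type $(0,3)$ has eigenvalue $8x$. Lemma~\ref{lem:transfer} is the general form of this observation.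
\end{example}

\section{Lemmas on compact Lie groups}\label{sec:lemmas}

\subsection*{Subalgebras of functions}

\begin{lemma}\label{lem:alg}
Let $G$ be as in Section~\ref{sec:spec}, let $H$ be a closed subgroup, and let $A\subset\mathcal O(G/H)$ be a subalgebra that contains $1$ and is invariant under left translation and complex conjugation. Let $L=\{h\in G:f(gh)=f(g)\text{ for all }f\in A,\ g\in G\}$. Then $L$ is a closed subgroup containing $H$, and $A=\mathcal O(G/L)$.
\end{lemma}

\begin{proof}
The definition shows that $L$ is a closed subgroup, $H\subset L$ and $A\subset\mathcal O(G/L)$. If $f(y)=f(y')$ for all $f\in A$, then applying this to left translates gives $f(gy)=f(gy')$ for all $g$, that is, $y^{-1}y'\in L$. So $A$ separates the points of $G/L$ and is uniformly dense in $C(G/L)$ by the Stone--Weierstrass theorem. Being a $G$-submodule, $A$ is the sum of the spaces $A\cap E_\tau(L)$. If $A\cap E_\tau(L)\neq E_\tau(L)$ for some $\tau$, a nonzero function in the finite-dimensional space $E_\tau(L)$ orthogonal to $A\cap E_\tau(L)$ would be orthogonal to all of $A$, contradicting density.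
\end{proof}

\subsection*{Limits of subgroups}
Let $B$ be a compact Lie group with a bi-invariant distance. The nonempty closed subsets of $B$ form a compact metric space for the Hausdorff distance, and $B_k\to B_\infty$ holds exactly when every point of $B_\infty$ is a limit of points $b_k\in B_k$ and every accumulation point of a sequence $b_k\in B_k$ lies in $B_\infty$. It follows that a limit of subgroups is a subgroup, a limit of abelian subgroups is abelian, and continuous homomorphisms preserve convergence. We use the theorem of Montgomery and Zippin~\cite{MZ}: for a compact subgroup $P$ of a Lie group, every subgroup contained in a sufficiently small neighborhood of $P$ is conjugate into $P$, by an element that can be taken as close to $1$ as desired if the neighborhood is small.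

\begin{lemma}\label{lem:limit}
\begin{enumerate}
\item[(a)] Let $B_k$ be closed subgroups of a compact Lie group $B$. After passing to a subsequence there are a closed subgroup $B_\infty$ and elements $g_k\in B$ with $g_kB_kg_k^{-1}\subset B_\infty$ and $g_kB_kg_k^{-1}\to B_\infty$.
\item[(b)] Let $P_k$ be closed subgroups of a compact Lie group $P$ with $P_k\to P$, and let $V$ be a finite-dimensional real or complex representation of $P$. Then $V^{P_k}=V^P$ for large $k$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Along a subsequence $B_k$ converges to a closed subgroup $B_\infty$, so every neighborhood of $B_\infty$ contains $B_k$ for large $k$. The theorem of Montgomery and Zippin gives, for large $k$, elements $g_k\to1$ with $g_kB_kg_k^{-1}\subset B_\infty$. Conjugation by $g_k$ moves each point by at most twice the distance from $g_k$ to $1$, so the conjugates still converge to $B_\infty$.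

(b) Always $V^P\subset V^{P_k}$. If the inclusion were strict for infinitely many $k$, then along a subsequence the spaces $V^{P_k}$ would have constant dimension greater than $\dim V^P$ and would converge in the Grassmannian to a subspace $W$. For $w\in W$ and $p\in P$ write $w=\lim w_k$ and $p=\lim p_k$ with $w_k\in V^{P_k}$, $p_k\in P_k$. Then $pw=\lim p_kw_k=w$, so $W\subset V^P$, which contradicts the dimension.
\end{proof}

For a compact Lie group $P$ one has $\mathfrak p=\mathfrak z(\mathfrak p)\oplus[\mathfrak p,\mathfrak p]$, with $\mathfrak z(\mathfrak p)$ the center and $[\mathfrak p,\mathfrak p]$ semisimple, and a connected subgroup of $P$ with semisimple Lie algebra is compact. Let $D(P)=[P^\circ,P^\circ]$ be the connected subgroup with Lie algebra $[\mathfrak p,\mathfrak p]$. Every continuous homomorphism $D(P)\to U(1)$ is trivial, since its differential vanishes on brackets; and a surjective homomorphism $P\to P'$ maps $D(P)$ onto $D(P')$.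

Subgroups $P_k\to P$ need not contain $P^\circ$: the cyclic groups of order $k$ converge to the circle. The next two lemmas show that only the abelian part of $P^\circ$ can be approximated from a smaller group in this way. The idea is to reduce to finite $P_k$ and to use Jordan's theorem: for each $q$ there is $j(q)$ such that every finite subgroup of $GL_q(\mathbb C)$ has an abelian subgroup of index at most $j(q)$.

\begin{lemma}\label{lem:finiteapprox}
A compact Lie group $B$ whose identity component $B^\circ$ is a torus is a Hausdorff limit of finite subgroups.
\end{lemma}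

\begin{proof}
Let $\pi=B/B^\circ$, $n=|\pi|$, and $B^\circ[j]=\{b\in B^\circ:b^j=1\}$, a finite normal subgroup of $B$. As $B^\circ$ is abelian, $\pi$ acts on it by conjugation; write ${}^\alpha b$. Choose representatives $s_\alpha\in B$, $\alpha\in\pi$, and write $s_\alpha s_\beta=a(\alpha,\beta)s_{\alpha\beta}$ with $a(\alpha,\beta)\in B^\circ$. Associativity gives $a(\alpha,\beta)\,a(\alpha\beta,\gamma)={}^\alpha a(\beta,\gamma)\,a(\alpha,\beta\gamma)$. Multiplying over $\gamma\in\pi$ and putting $b_\alpha=\prod_\gamma a(\alpha,\gamma)$ we get $a(\alpha,\beta)^n\,b_{\alpha\beta}={}^\alpha b_\beta\,b_\alpha$. A torus is divisible, so there are $e_\alpha\in B^\circ$ with $e_\alpha^n=b_\alpha$. The new representatives $s'_\alpha=e_\alpha^{-1}s_\alpha$ satisfy $s'_\alpha s'_\beta=a'(\alpha,\beta)s'_{\alpha\beta}$ with $a'(\alpha,\beta)=e_\alpha^{-1}\,({}^\alpha e_\beta)^{-1}a(\alpha,\beta)\,e_{\alpha\beta}$, and $a'(\alpha,\beta)^n=1$. So $F=\bigcup_\alpha B^\circ[n]s'_\alpha$ is finite and closed under multiplication, hence a subgroup, and $B=FB^\circ$. The sets $F\cdot B^\circ[j]$ are finite subgroups, and they converge to $B$ as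 $j\to\infty$ because $B^\circ[j]\to B^\circ$.
\end{proof}

\begin{lemma}\label{lem:D}
Let $P_k$ be closed subgroups of a compact Lie group $P$ with $P_k\to P$. After passing to a subsequence, $D(P)\subset P_k$ for all $k$.
\end{lemma}

\begin{proof}
We first divide out the semisimple part of $P_k$, which requires it to be normal in $P$. Fix an $\mathrm{Ad}(P)$-invariant inner product on $\mathfrak p$ and let $P$ act on $\mathrm{End}(\mathfrak p)$ by conjugation. The orthogonal projection onto the Lie algebra $\mathfrak p_k$ of $P_k$ is fixed by $P_k$, hence by $P$ for large $k$, by Lemma~\ref{lem:limit}(b). So $\mathfrak p_k$ and $[\mathfrak p_k,\mathfrak p_k]$ are $\mathrm{Ad}(P)$-invariant. The semisimple ideal $[\mathfrak p_k,\mathfrak p_k]$ of $\mathfrak p$ equals its own bracket, so it is an ideal of $[\mathfrak p,\mathfrak p]$, and a semisimple Lie algebra has finitely many ideals. Along a subsequence $[\mathfrak p_k,\mathfrak p_k]=\mathfrak r$ is constant. The connected subgroup $R$ with Lie algebra $\mathfrak r$ is compact, normal in $P$, and contained in each $P_k$. Put $\hat P=P/R$ and $\hat P_k=P_k/R$. Then $\hat P_k\to\hat P$,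 and $\hat P_k^\circ$ is a torus because its Lie algebra $\mathfrak p_k/\mathfrak r$ is abelian.

By Lemma~\ref{lem:finiteapprox} there are finite subgroups $F_k\subset\hat P_k$ at Hausdorff distance less than $1/k$ from $\hat P_k$, so $F_k\to\hat P$. Embed $\hat P$ in a unitary group $U(q)$. By Jordan's theorem $F_k$ has an abelian subgroup $A_k$ of index at most $j(q)$. Along a subsequence the index is a constant $j$, the groups $A_k$ converge to a closed abelian subgroup $A$, and coset representatives $f_{k,1},\dots,f_{k,j}$ converge to $f_1,\dots,f_j$. Then $\hat P=\lim\bigcup_if_{k,i}A_k=\bigcup_if_iA$. A closed subgroup of finite index is open, so $A\supset\hat P^\circ$ and the Lie algebra $\mathfrak p/\mathfrak r$ of $\hat P$ is abelian. Hence $[\mathfrak p,\mathfrak p]\subset\mathfrak r$ and $D(P)\subset R\subset P_k$.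
\end{proof}

\subsection*{Linear relations among Casimir vectors}
Let $K=G_1\times\dots\times G_s$ as before. For a closed subgroup $P\subset K$ write $S(P)$ for the set of irreducible representations $\sigma$ of $K$ with $V_\sigma^P\neq0$. Since $D(P)\subset P$, we have $S(P)\subset S(D(P))$. The larger set spans no more Casimir vectors than the smaller one. The proof translates a linear relation among the $c(\sigma)$, $\sigma\in S(P)$, into the vanishing of a quadratic form on $\mathfrak p^\perp$, as in Lemma~\ref{lem:det}(b), and then extends the vanishing across the center of $\mathfrak p$.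

\begin{lemma}\label{lem:transfer}
Let $P\subset K$ be a closed subgroup, $D=D(P)$, and $y\in\mathbb R^s$. If $y\cdot c(\sigma)=0$ for all $\sigma\in S(P)$, then $y\cdot c(\sigma)=0$ for all $\sigma\in S(D)$.
\end{lemma}

\begin{proof}
Let $\langle\cdot,\cdot\rangle=\bigoplus_im_{0,i}$ on $\mathfrak k$ and $\mathfrak q=\mathfrak p^\perp$. Let $Y$ be the self-adjoint endomorphism of $\mathfrak k$ equal to $y_i$ on $\mathfrak g_i$; it satisfies $[YX,X']=Y[X,X']=[X,YX']$. Let $\mathcal L=-\sum_iy_i\sum_aX_{i,a}^2$, where $(X_{i,a})_a$ is an orthonormal basis of $\mathfrak g_i$. As in Lemma~\ref{lem:spec}, $\mathcal L$ acts on matrix coefficients of $\sigma$ by $y\cdot c(\sigma)$. For a real smooth function $f$ on $K$ define $\nabla f(g)\in\mathfrak k$ by $\langle\nabla f(g),X\rangle=(Xf)(g)$. The Leibniz rule gives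
\begin{equation}\label{eq:leibniz}
\mathcal L(f^2)-2f\mathcal Lf=-2\sum_iy_i\sum_a(X_{i,a}f)^2=-2\langle Y\nabla f,\nabla f\rangle .
\end{equation}

\emph{The form vanishes on $\mathfrak q$.} By hypothesis $\mathcal L=0$ on the algebra $\mathcal O(K/P)$, so $\langle Y\nabla f,\nabla f\rangle=0$ for real $f\in\mathcal O(K/P)$. By Lemma~\ref{lem:det}(a), $\nabla f(1)$ takes every value in $\mathfrak q$. Thus $\langle Y\eta,\eta\rangle=0$ for $\eta\in\mathfrak q$, and by polarization $Y\mathfrak q\perp\mathfrak q$, that is, $Y\mathfrak q\subset\mathfrak p$.

\emph{$Y$ kills $\mathfrak z(\mathfrak p)$.} Let $z\in\mathfrak z(\mathfrak p)$. For $\eta\in\mathfrak q$ we have $[Yz,\eta]=[z,Y\eta]=0$, as $Y\eta\in\mathfrak p$. By the Jacobi identity $Yz$ commutes with $\mathfrak a=\mathfrak q+[\mathfrak q,\mathfrak q]$. This $\mathfrak a$ is an ideal of $\mathfrak k$: invariance of the inner product gives $[\mathfrak p,\mathfrak q]\subset\mathfrak q$, hence $[\mathfrak p,\mathfrak a]\subset\mathfrak a$ by the Jacobi identity, and $[\mathfrak q,\mathfrak a]\subset[\mathfrak q,\mathfrak p]+[\mathfrak q,\mathfrak q]\subset\mathfrak a$. Since $\mathfrak k$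 is semisimple, $\mathfrak a$ is a sum of some of the $\mathfrak g_i$ and $\mathfrak a^\perp$ is the sum of the others; both have trivial center and are preserved by $Y$. Now $\mathfrak a^\perp\subset\mathfrak q^\perp=\mathfrak p$, so $z$ commutes with $\mathfrak a^\perp$. The $\mathfrak a$-component of $z$ also commutes with $\mathfrak a^\perp$, so the $\mathfrak a^\perp$-component is central in $\mathfrak a^\perp$ and vanishes. Thus $z\in\mathfrak a$, so $Yz\in\mathfrak a$ is central in $\mathfrak a$, and $Yz=0$.

\emph{The form vanishes on $\mathfrak d^\perp$.} The Lie algebra $\mathfrak d=[\mathfrak p,\mathfrak p]$ is orthogonal to $\mathfrak z(\mathfrak p)$, because $\langle z,[X,X']\rangle=\langle[z,X],X'\rangle=0$. So $\mathfrak d^\perp=\mathfrak q\oplus\mathfrak z(\mathfrak p)$, and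
\[
\langle Y(\eta+z),\eta+z\rangle=\langle Y\eta,\eta\rangle+2\langle\eta,Yz\rangle+\langle Yz,z\rangle=0 .
\]

\emph{Back to functions.} Let $\sigma\in S(D)$. Since $\mathcal L$ is a real operator and $y\cdot c(\sigma)$ is real, the real or the imaginary part of a nonzero function in $E_\sigma(D)$ is a nonzero real right $D$-invariant function $f$ with $\mathcal Lf=(y\cdot c(\sigma))f$. Right $D$-invariance gives $\nabla f(g)\in\mathfrak d^\perp$ for all $g$, so $\mathcal L(f^2)=2f\mathcal Lf$ by~\eqref{eq:leibniz}. Haar measure is right invariant, so $\int_KX\varphi=0$ for all smooth $\varphi$ and $X\in\mathfrak k$. Therefore $0=\int_K\mathcal L(f^2)=2\,(y\cdot c(\sigma))\int_Kf^2$, and $y\cdot c(\sigma)=0$.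
\end{proof}

\section{Varying group, subgroup and metric}\label{sec:B}

We prove Theorem~\ref{thm:B}.

\subsection*{Reduction to a fixed group}
Weyl's law states that $N(u)\sim c_d\,\mathrm{vol}(M)\,u^{d/2}$ for a closed Riemannian manifold $M$ of dimension $d\geq1$, with $c_d>0$ depending only on $d$. So the given spectrum determines $d$, and the \emph{heat trace} $Z=\sum e^{-\lambda}$, summed over the spectrum with multiplicities, is finite. There are finitely many groups $T\times G_1\times\dots\times G_s$ of dimension at most $d(d+1)/2$, because there are finitely many compact simple Lie algebras of bounded dimension and each determines its simply connected group. By Lemma~\ref{lem:normalform} it suffices to fix $G=T\times K$ and to prove finiteness over all closed $H\subset G$ and all $m$.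

Suppose then that $(G/H_k,m_k)$, $k\geq1$, are pairwise non-isometric spaces with one spectrum, with data $N$, $\mathrm{Spec}$, $Z$, $d$. Let $m_k$ correspond to $(Q_k,x_k)$, and write $\Sigma_k=\Sigma(H_k)$ and $\lambda_k=\lambda_{m_k}$. We may pass to subsequences. We may also replace $H_k$ by a conjugate $gH_kg^{-1}$, since right translation by $g^{-1}$ is an isometry of $(G,m_k)$ carrying cosets of $H_k$ to cosets of $gH_kg^{-1}$.

\subsection*{The semisimple part of the eigenvalues}
Example~\ref{ex:berger} asks for two sets of representations of $K$, independent of $k$: one of representations $\sigma$ for which $x_k\cdot c(\sigma)$ is certainly an eigenvalue, and one containing every $\sigma$ that can occur in $\Sigma_k$. Let $P_k$ be the projection of $H_k$ to $K$, a compact subgroup. By Lemma~\ref{lem:limit}(a), after passing to a subsequence and conjugating $H_k$ by elements of $K$, we have $P_k\subset P$ and $P_k\to P$ for a closed subgroup $P\subset K$. By Lemma~\ref{lem:D} we may assume $D:=D(P)\subset P_k$ for all $k$. Then, for all $k$,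
\begin{equation}\label{eq:sandwich}
\sigma\in S(P)\ \Rightarrow\ (0,\sigma)\in\Sigma_k,\qquad\qquad(\chi,\sigma)\in\Sigma_k\ \Rightarrow\ \sigma\in S(D).
\end{equation}
For the first implication, $H_k$ acts on $V_{(0,\sigma)}$ through $P_k\subset P$. For the second, let $w\neq0$ be $H_k$-fixed. For $(\theta,p)\in H_k$ we have $\chi(\theta)\sigma(p)w=w$, so $P_k$ preserves the line through $w$, and $D\subset P_k$ acts on it by a continuous unitary character, which is trivial.

Pass to a subsequence along which each coordinate $x_{k,i}$ converges in $[0,\infty]$, and let $J=\{i:x_{k,i}\to\infty\}$. Let $S_0(P)\subset S(P)$ and $S_0(D)\subset S(D)$ consist of the $\sigma$ with $\sigma_i$ trivial for all $i\in J$. For $\sigma\in S_0(P)$ the number $x_k\cdot c(\sigma)=\lambda_k(0,\sigma)$ lies in $\mathrm{Spec}$ by~\eqref{eq:sandwich} and converges to a finite limit. Step (a) of the proof of Theorem~\ref{thm:A} applies word for word: after dropping finitely many terms and renumbering, $x_k\cdot c(\sigma)=x_1\cdot c(\sigma)$ for all $k$ and all $\sigma\in S_0(P)$. Let $K'=\prod_{i\notin J}G_i$ and let $P'$ be the projection of $P$ to $K'$;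 then $D(P')$ is the projection of $D$. A representation of $K$ that is trivial on the $G_i$, $i\in J$, is a representation of $K'$, on which $P$ and $D$ act through $P'$ and $D(P')$. So $S_0(P)=S(P')$ and $S_0(D)=S(D(P'))$. Lemma~\ref{lem:transfer} for $P'\subset K'$ and $y=(x_{k,i}-x_{1,i})_{i\notin J}$ gives, with $q(\sigma):=x_1\cdot c(\sigma)$,
\begin{equation}\label{eq:q}
x_k\cdot c(\sigma)=q(\sigma)\qquad\text{for all $k$ and all $\sigma\in S_0(D)$.}
\end{equation}

\subsection*{Truncation at a level}
For $k\geq1$ and $r\in\mathbb N$ let $\Omega_k(r)=\{\tau\in\Sigma_k:\lambda_k(\tau)\leq r\}$, a set with at most $N(r)$ elements, and let $A_k(r)\subset\mathcal O(G/H_k)$ be the algebra generated by the spaces $E_\tau(H_k)$, $\tau\in\Omega_k(r)$. It contains $1$, since the trivial type has eigenvalue $0$; it is invariant under left translation; and it is closed under conjugation, since the conjugate of an eigenfunction is an eigenfunction with the same eigenvalue. By Lemma~\ref{lem:alg}, $A_k(r)=\mathcal O(G/L_k(r))$, where $L_k(r)$ is the group of right translations fixing all functions in $A_k(r)$. We note: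
\begin{align}
&H_k\subset L_k(r')\subset L_k(r)\quad\text{for }r\leq r';\label{eq:nested}\\
&V_\tau^{L_k(r)}\subset V_\tau^{H_k}\ \text{ for all }\tau,\ \text{ with equality for }\tau\in\Omega_k(r).\label{eq:fixed}
\end{align}
For the equality, let $w\in V_\tau^{H_k}$ and $h\in L_k(r)$; the functions $\xi(\tau(\cdot)w)$ lie in $A_k(r)$, so $\xi(\tau(h)w)=\xi(w)$ for all $\xi$. The space $(G/L_k(r),m_k)$ is a normal homogeneous quotient of $(G/H_k,m_k)$ that carries all eigenfunctions of eigenvalue at most $r$. It plays the role of the torus $M_r$ of Section~\ref{sec:tori}.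

\begin{lemma}\label{lem:level}
Let $r\in\mathbb N$ and let $\mathcal K$ be an infinite set of indices. There is an infinite subset $\mathcal K'\subset\mathcal K$ such that the spaces $(G/L_k(r),m_k)$, $k\in\mathcal K'$, are isometric to one another.
\end{lemma}

\begin{proof}
We shrink $\mathcal K$ several times, keeping it infinite, and write $\Omega_k$, $A_k$, $L_k$ for the objects of level $r$.

\emph{Step 1: finitely many $\sigma$.} Drop finitely many indices so that $\kappa x_{k,i}>r$ for all $i\in J$ and $k\in\mathcal K$. Let $(\chi,\sigma)\in\Omega_k$. For $i\in J$ we have $x_{k,i}c_i(\sigma_i)\leq r<\kappa x_{k,i}$, so $\sigma_i$ is trivial by~\eqref{eq:kappa}. With~\eqref{eq:sandwich} and~\eqref{eq:q} this gives $\sigma\in S_0(D)$ and $q(\sigma)=x_k\cdot c(\sigma)\leq r$. So $\sigma$ lies in $F=\{\sigma\in S_0(D):q(\sigma)\leq r\}$, which does not depend on $k$ and is finite by~\eqref{eq:finite}, because $q(\sigma)\geq(\min_ix_{1,i})\sum_ic_i(\sigma_i)$. This is the point of comparing with the fixed parameter $x_1$: the coordinates $x_{k,i}$ themselves may tend to $0$.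

\emph{Step 2: constant Gram matrix.} Let $F'$ be the finite set of irreducible constituents of the products $\sigma\otimes\sigma'$, $\sigma,\sigma'\in F$; it contains $F$, as $F$ contains the trivial representation. The set
\[
W=\{\lambda-q(\sigma''):\lambda\in\mathrm{Spec},\ \sigma''\in F'\}\cap[0,4r]
\]
is finite and independent of $k$. Let $(\chi,\sigma),(\chi',\sigma')\in\Omega_k$. Then $Q_k(\chi)=\lambda_k(\chi,\sigma)-q(\sigma)\in W$, and the same holds for $\chi'$. By~\eqref{eq:prod} there is a constituent $\sigma''$ of $\sigma\otimes\sigma'$ with $(\chi+\chi',\sigma'')\in\Sigma_k$. It is trivial on the $G_i$, $i\in J$, and lies in $S(D)$ by~\eqref{eq:sandwich}, so $Q_k(\chi+\chi')=\lambda_k(\chi+\chi',\sigma'')-q(\sigma'')$ by~\eqref{eq:q}. Also $Q_k(\chi+\chi')\leq(\sqrt r+\sqrt r)^2=4r$. Hence $Q_k(\chi+\chi')\in W$, and the inner product $Q_k(\chi,\chi')=\frac12\big(Q_k(\chi+\chi')-Q_k(\chi)-Q_k(\chi')\big)$ takes values in a finite set independent of $k$. After shrinking $\mathcal K$ we can enumerate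
\[
\Omega_k=\{(\chi_{k,j},\sigma^{(j)}):1\leq j\leq n_0\}
\]
with $n_0$, the $\sigma^{(j)}$ and the matrix $\mathcal G=(Q_k(\chi_{k,j},\chi_{k,l}))_{j,l}$ independent of $k$. Since $Q_k$ is positive definite, $\sum_ja_j\chi_{k,j}=0$ holds for $a\in\mathbb Z^{n_0}$ exactly when $a^{\top}\mathcal Ga=0$, a condition independent of $k$. Let $\Gamma$ be the quotient of $\mathbb Z^{n_0}$ by the subgroup of these $a$, with the form $q_\Gamma(a)=a^{\top}\mathcal Ga$ and the images $\gamma_j$ of the standard basis. Then $\iota_k(\gamma_j)=\chi_{k,j}$ defines an isomorphism $\iota_k$ of $\Gamma$ onto the sublattice $\Lambda_k\subset\Lambda$ generated by the $\chi_{k,j}$, and $Q_k\circ\iota_k=q_\Gamma$.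

\emph{Step 3: one group.} The characters $\chi_{k,j}$ move with $k$, so the subgroups $L_k\subset G$ cannot be compared through fixed representations of $G$. We transport them to a group in which the characters stand still. Let $\bar T=\mathrm{Hom}(\Gamma,U(1))$, the torus with character lattice $\Gamma$, and $\bar G=\bar T\times K$. Define $\varphi_k:T\to\bar T$ by letting $\varphi_k(\theta)(\gamma)$ be the value of the character $\iota_k\gamma$ at $\theta$. It is the restriction map $T=\mathrm{Hom}(\Lambda,U(1))\to\mathrm{Hom}(\Lambda_k,U(1))$, which is surjective because $U(1)$ is divisible; its kernel $T_k$ is the set of $\theta$ at which all $\chi_{k,j}$ are trivial. Let $\Phi_k=\varphi_k\times\mathrm{id}:G\to\bar G$. The type $(\gamma,\sigma)$ of $\bar G$ pulls back under $\Phi_k$ to the type $(\iota_k\gamma,\sigma)$ of $G$. The groups $T_k$ and $G_i$, $i\in J$, act trivially in every representation in $\Omega_k$, so they fix the generators of $A_k$ under right translation: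
\begin{equation}\label{eq:contain}
T_k\subset L_k,\qquad G_i\subset L_k\ \ (i\in J).
\end{equation}
Put $\bar L_k=\Phi_k(L_k)$. By~\eqref{eq:contain}, $\Phi_k$ induces a diffeomorphism $G/L_k\to\bar G/\bar L_k$, which identifies $\mathcal O(\bar G/\bar L_k)$ with $A_k$. Let $\bar\tau_j$ be the type $(\gamma_j,\sigma^{(j)})$ of $\bar G$, with space $V_j$. By~\eqref{eq:fixed} and the definition of $A_k$, the algebra $\mathcal O(\bar G/\bar L_k)$ is generated by the spaces $E_{\bar\tau_j}(\bar L_k)$, $1\leq j\leq n_0$.

\emph{Step 4: one subgroup.} By Lemma~\ref{lem:limit}(a), after shrinking $\mathcal K$ there are a closed subgroup $\bar L\subset\bar G$ and $g_k\in\bar G$ such that $L_k^\sharp:=g_k\bar L_kg_k^{-1}\subset\bar L$ and $L_k^\sharp\to\bar L$. We claim that $L_k^\sharp=\bar L$ for large $k$; finite generation by fixed types is what excludes a strict approximation. The map $f\mapsto f(\cdot\,g_k)$ is an algebra isomorphism $\mathcal O(\bar G/\bar L_k)\to\mathcal O(\bar G/L_k^\sharp)$ sending $\xi(\bar\tau_j(\cdot)w)$ to $\xi(\bar\tau_j(\cdot)\bar\tau_j(g_k)w)$, hence $E_{\bar\tau_j}(\bar L_k)$ onto $E_{\bar\tau_j}(L_k^\sharp)$.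 By Lemma~\ref{lem:limit}(b), $V_j^{L_k^\sharp}=V_j^{\bar L}$ for all $j\leq n_0$ and large $k$. For such $k$ the generators of $\mathcal O(\bar G/L_k^\sharp)$ are right $\bar L$-invariant, so all its elements are, and $\bar L\subset L_k^\sharp$ by~\eqref{eq:sep}. Let $\mathcal K'$ consist of these $k$.

\emph{Step 5: one metric.} For $k\in\mathcal K'$ the map $\psi_k:G/L_k\to\bar G/\bar L$, $gL_k\mapsto\Phi_k(g)g_k^{-1}\bar L$, is a diffeomorphism. Let $\bar\tau=(\gamma,\sigma)\in\Sigma(\bar L)$ and $f=\xi(\bar\tau(\cdot)w)$ with $w$ fixed by $\bar L$. Then $f\circ\psi_k(g)=\xi\big(\bar\tau(\Phi_k(g))\,\bar\tau(g_k^{-1})w\big)$ lies in $E_{(\iota_k\gamma,\sigma)}(L_k)$. In particular $(\iota_k\gamma,\sigma)\in\Sigma(L_k)\subset\Sigma_k$, so $\sigma\in S(D)$; and for $i\in J$ the irreducible representation $\sigma_i$ has a nonzero $G_i$-fixed vector by~\eqref{eq:contain}, so it is trivial. By Lemma~\ref{lem:spec} and~\eqref{eq:q}, the Laplacian of $(G/L_k,m_k)$ multiplies $f\circ\psi_k$ by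
\[
Q_k(\iota_k\gamma)+x_k\cdot c(\sigma)=q_\Gamma(\gamma)+q(\sigma),
\]
which does not depend on $k$. So the metrics on $\bar G/\bar L$ transported by the $\psi_k$ have the same Laplacian on $\mathcal O(\bar G/\bar L)$, and they coincide by Lemma~\ref{lem:det}(b).
\end{proof}

\subsection*{Stabilization of the levels}
Apply Lemma~\ref{lem:level} for $r=1,2,\dots$ in turn. We obtain infinite sets $\mathcal K_1\supset\mathcal K_2\supset\cdots$ and Riemannian manifolds $M_r$ such that $(G/L_k(r),m_k)$ is isometric to $M_r$ for all $k\in\mathcal K_r$. Let $d_r$, $v_r$, $N_r$, $Z_r$ be the dimension, volume, counting function and heat trace of $M_r$. By Lemma~\ref{lem:spec}, the type $\tau$ has the same eigenvalue $\lambda_k(\tau)$ on $G/L_k(r)$ and on $G/H_k$, so~\eqref{eq:fixed} gives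
\begin{equation}\label{eq:compare}
N_r(u)=N(u)\ \text{ for }u\leq r,\qquad Z_r\leq Z .
\end{equation}
The sets $\mathcal K_r$ may have empty intersection, so letting $r\to\infty$ proves nothing about a given $k$. We need one level $r_*$ at which $M_{r_*}$ already has the full spectrum.

Let $r\leq r'$ and $k\in\mathcal K_{r'}\subset\mathcal K_r$. By~\eqref{eq:nested}, $d_r\leq d_{r'}\leq d$. So there is $r_1$ with $d_r=d_\infty$ for $r\geq r_1$. If $d_\infty=0$, then $L_k(r)$ is open in the connected group $G$, so $L_k(r)=G$ for all $r\ge r_1$ and $k\in\mathcal K_r$; put $r_*=r_1$. Let $d_\infty\geq1$ and $r_1\leq r\leq r'$. The compact groups $L_k(r')\subset L_k(r)$ have the same Lie algebra, so the index is finite and the projection $(G/L_k(r'),m_k)\to(G/L_k(r),m_k)$ is a Riemannian covering. Therefore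
\[
v_{r'}/v_r=[L_k(r):L_k(r')]\in\mathbb N .
\]
To stop this tower of coverings we bound the volume from above. Normal homogeneous spaces have nonnegative sectional curvature, so $M_r$ has $\mathrm{Ric}\geq0$. By the estimate of Cheeger and Yau~\cite{CY}, on a closed $d$-manifold with $\mathrm{Ric}\geq0$ the heat kernel satisfies $p_t(p,p)\geq(4\pi t)^{-d/2}$. Since the heat trace is the integral of $p_1(p,p)$, we get from~\eqref{eq:compare}
\[
(4\pi)^{-d_\infty/2}\,v_r\leq Z_r\leq Z .
\]
The sequence $v_r$, $r\geq r_1$, is bounded and at least doubles whenever it changes, so it is constant for $r\geq r_*$, for some $r_*\geq r_1$.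

In both cases $L_k(r')=L_k(r_*)$ for all $r'\geq r_*$ and $k\in\mathcal K_{r'}$. Hence $M_{r'}$ is isometric to $M_{r_*}$, and~\eqref{eq:compare} gives $N(u)=N_{r'}(u)=N_{r_*}(u)$ for $u\leq r'$. As $r'$ is arbitrary, $N=N_{r_*}$.

\subsection*{Conclusion}
The identity $N=N_{r_*}$ no longer mentions $k$, so it can be used for \emph{every} $k\in\mathcal K_{r_*}$. For such $k$, with $L=L_k(r_*)$, and every $u$,
\[
0=N(u)-N_{r_*}(u)=\sum_{\lambda_k(\tau)\leq u}\dim V_\tau\,\big(\dim V_\tau^{H_k}-\dim V_\tau^{L}\big),
\]
and all terms are nonnegative by~\eqref{eq:fixed}. So $V_\tau^{H_k}=V_\tau^L$ for all $\tau$, every function in $\mathcal O(G/H_k)$ is right $L$-invariant, and $L=H_k$ by~\eqref{eq:sep} and~\eqref{eq:nested}. Thus $(G/H_k,m_k)$ is isometric to $M_{r_*}$ for all $k$ in the infinite set $\mathcal K_{r_*}$. This contradicts the choice of the sequence and proves Theorem~\ref{thm:B}. \qed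

\begin{remark}
Finiteness persists if disconnected normal homogeneous spaces are allowed. The group $G$ permutes the components of $G/H$ transitively by isometries, and the component of the base point is the connected normal homogeneous space $(G^\circ/(H\cap G^\circ),m)$. The number of components is the multiplicity of the eigenvalue $0$, and dividing all multiplicities by it gives the spectrum of a component, to which Theorem~\ref{thm:B} applies.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CY}
Cheeger and Yau, Comm. Pure Appl. Math., 1981.

\bibitem{MZ}
Montgomery and Zippin, \emph{A theorem on Lie groups}, Bull. Amer. Math. Soc., 1942.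

\bibitem{Yu}
Jun Yu, \emph{Some new results on dimension datum}, arXiv:2008.00378, 2020.

\end{thebibliography}
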